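# A universal tame non-archimedean abelian Polish group

Groups are abelian and written additively, and $\omega=\{0,1,2,\dots\}$. A **Polish group** is a topological group whose topology is separable and completely metrizable; it is **non-archimedean** if the open subgroups form a neighborhood base at $0$. The class of non-archimedean abelian Polish groups is $\mathcal N$, and $\cong$ between members of $\mathcal N$ means topological isomorphism. Countable groups carry the discrete topology, products the product topology. For a countable group $A$ and $b\le\omega$, $A^{(b)}$ is the direct sum of $b$ copies of $A$ (discrete), $A^{<\omega}=A^{(\omega)}$, and $A^\omega$ is the product of countably many copies.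

## Extending the layers of a filtration

Take $G\in\mathcal N$ and a decreasing sequence of open subgroups
$$G=N_0\ge N_1\ge N_2\ge\cdots$$
that is a neighborhood base at $0$. Such a sequence exists: take a countable base of open subgroups and intersect initial segments. We call the sequence a **filtration** of $G$ and the countable discrete groups $L_k=N_k/N_{k+1}$ its **layers**. For example, the ring $\mathbb Z_p$ of $p$-adic integers has the filtration $N_k=p^k\mathbb Z_p$, whose layers are cyclic of order $p$.

The layer $L_k$ is a quotient of $N_k$, not of $G$, so a priori there is no map $G\to L_k$. But put $L_k$ inside a *divisible* group $D_k$, that is, one with $nD_k=D_k$ for all $n\ge1$. Then the map $N_k\to L_k\hookrightarrow D_k$ extends to all of $G$. Doing this for every $k$ gives one map $f:G\to\prod_kD_k$, and the whole talk turns on it. It rests on two groups of textbook facts.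

**(F1) Divisible groups.** (a) If $D$ is divisible and $B\le A$, every homomorphism $B\to D$ extends to $A$ (Baer). (b) Every countable group embeds in a countable divisible group: write it as $F/K$ with $F$ free on countably many generators, embed $F$ in $\mathbb Q^{<\omega}$, and use $F/K\le\mathbb Q^{<\omega}/K$. (c) Every countable divisible group is isomorphic to $\mathbb Q^{(a)}\oplus\bigoplus_p\mathbb Z(p^\infty)^{(b_p)}$ with $a,b_p\le\omega$. Here $\mathbb Z(p^\infty)=\mathbb Z[1/p]/\mathbb Z\cong\mathbb Q_p/\mathbb Z_p$ is the Prüfer group. Quotients, sums and products of divisible groups are divisible.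

**(F2) Polish groups.** (a) If $N$ is an open subgroup of a Polish group $G$, then $G/N$ is countable, since the cosets are disjoint open sets and $G$ is separable. (b) A subgroup $H$ of a Polish group that is Polish in the subspace topology is closed. Indeed $H$ is a dense $G_\delta$ in the Polish group $\overline H$; if $g\in\overline H\setminus H$, then $H$ and $g+H$ would be disjoint dense $G_\delta$ subsets of $\overline H$, against Baire's theorem. So a topological embedding of a Polish group into a Polish group has closed image. (c) A homomorphism into a discrete group is continuous if its kernel contains an open subgroup.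

**Proposition 1.** Let $(N_k)$ be a filtration of $G\in\mathcal N$ with layers $L_k$, and for each $k$ let $\iota_k:L_k\to D_k$ be an injective homomorphism into a countable divisible group. Then there are continuous homomorphisms $f_k:G\to D_k$ with
$$f_k(x)=\iota_k(x+N_{k+1})\qquad\text{for all }x\in N_k. \tag{1}$$
For any such $f_k$, the map $f=(f_k)_k:G\to\prod_kD_k$ is a topological embedding with closed image. If every $\iota_k$ is onto, then $f$ is a topological isomorphism onto $\prod_kD_k$.

**Step 1: the maps exist.** The group $L_k=N_k/N_{k+1}$ is a subgroup of $G/N_{k+1}$. By (F1a), $\iota_k$ extends to a homomorphism $G/N_{k+1}\to D_k$. Let $f_k$ be its composition with $G\to G/N_{k+1}$. Then (1) holds, and $f_k$ is continuous because it kills the open group $N_{k+1}$.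

**Step 2: the first coordinates of $f(x)$ locate $x$.** By (1) and injectivity of $\iota_k$,
$$N_k\cap\ker f_k=N_{k+1}. \tag{2}$$
Suppose $f_0(x)=\dots=f_k(x)=0$. Since $x\in N_0=G$, (2) gives $x\in N_1$, then $x\in N_2$, and so on up to $x\in N_{k+1}$.

**Step 3: $f$ is an embedding.** It is continuous because each coordinate is. By Step 2 its kernel lies in $\bigcap_kN_k=\{0\}$, and the preimage of the open group $\{h:h_0=\dots=h_k=0\}$ lies in $N_{k+1}$. As the $N_{k+1}$ form a base at $0$, the inverse of $f$ is continuous on $f(G)$. The image is closed by (F2b).

**Step 4: surjectivity when every $\iota_k$ is onto.** Now $f_k(N_k)=D_k$. Given $h\in\prod_kD_k$ and $n$, we find $x$ with $f_j(x)=h_j$ for all $j\le n$. Choose $x_0\in N_0$ with $f_0(x_0)=h_0$. If $s=x_0+\dots+x_{j-1}$ satisfies $f_i(s)=h_i$ for $i<j$, choose $x_j\in N_j$ with $f_j(x_j)=h_j-f_j(s)$. For $i<j$ we have $x_j\in N_j\subseteq N_{i+1}\subseteq\ker f_i$, so adding $x_j$ does not disturb the earlier coordinates. After step $n$ we have the required $x$. Hence $f(G)$ is dense; being closed, it is everything. $\square$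

**Example ($\mathbb Z_p$ by hand).** Take $N_k=p^k\mathbb Z_p$ and $D_k=\mathbb Q_p/\mathbb Z_p$. Put
$$f_k(x)=\frac{x}{p^{k+1}}+\mathbb Z_p .$$
On $N_k$ we have $x=p^ka$ and $f_k(x)=a/p+\mathbb Z_p$, which vanishes exactly when $x\in p^{k+1}\mathbb Z_p$; so (1) holds for an injective $\iota_k$. For $p=2$ and $x=6$ the coordinates are $0,\tfrac12,\tfrac34,\tfrac38,\dots$ modulo $\mathbb Z_2$. The first nonzero one has index $1$, and indeed $6\in2\mathbb Z_2\setminus4\mathbb Z_2$. So $\mathbb Z_p$ is a closed subgroup of $\mathbb Z(p^\infty)^\omega$.

The point of the construction is that the target $\prod_kD_k$ is a product of discrete groups in which factor $k$ need only be large enough for the single layer $L_k$. We now see why such control is wanted.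

## Tame groups and the group $U$

**Definition.** A Polish group $G$ is **tame** if for every Borel action of $G$ on a Polish space $X$, the orbit equivalence relation $\{(x,y): y\in G\cdot x\}$ is a Borel subset of $X\times X$. The class of tame groups in $\mathcal N$ is $\mathcal T$.

A countable discrete group $G$ is tame: the relation is the countable union over $g\in G$ of the Borel sets $\{(x,g\cdot x):x\in X\}$.

We never work with actions, because tameness in $\mathcal N$ has an algebraic description. Write $A[p]=\{a\in A:pa=0\}$. The following criterion (Ding–Gao, extending Solecki; see Longyun Ding and Su Gao, "Non-Archimedean Abelian Polish Groups and Their Actions", arXiv:1512.07677) is the one deep input, and we quote it.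

**Criterion.** $G\in\mathcal N$ is tame if and only if it has a decreasing sequence $(G_k)_{k\in\omega}$ of open subgroups, forming a neighborhood base at $0$, such that

(a) for all but finitely many $k$, $G_k/G_{k+1}$ is torsion;

(b) for every prime $p$ and all but finitely many $k$, $(G_k/G_{k+1})[p]$ is finite.

Equivalently, $G$ involves neither $\mathbb Z^\omega$ nor $(\mathbb Z(p)^{<\omega})^\omega$ for any prime $p$. Here $\mathbb Z(p)$ is the cyclic group of order $p$, and $G$ **involves** $H$ if a closed subgroup of $G$ maps continuously and homomorphically onto $H$. For instance $\mathbb Z_p$ is torsion-free but involves $\mathbb Z(p)\cong\mathbb Z_p/p\mathbb Z_p$.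

A sequence as in the criterion is called a **tame sequence**; each tail of it is one too. Dropping finitely many terms and putting $N_0=G$ in front, we see that every $G\in\mathcal T$ has a filtration $G=N_0\ge N_1\ge\cdots$ with
$$L_k\text{ torsion for all }k\ge1;\qquad\text{for each prime }p,\ L_k[p]\text{ is finite for all but finitely many }k. \tag{3}$$
Nothing is asked of $L_0=G/N_1$ beyond being countable. We call a filtration with (3) a **tame filtration**; it is itself a tame sequence.

The exceptional set of $k$ in (b) may depend on $p$, with no bound over all primes. To use the criterion we must count $p$-torsion across several layers.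

**(F3) Counting $p$-torsion.** If $B\le A$, the map $A[p]\to(A/B)[p]$ has kernel $B[p]$, so $|A[p]|\le|B[p]|\cdot|(A/B)[p]|$. By induction on $k$, if $(N_j/N_{j+1})[p]$ is finite for $n\le j<k$, then $(N_n/N_k)[p]$ is finite. (Apply the inequality to $B=N_{k-1}/N_k$ in $A=N_n/N_k$.) In the same way, if these layers are torsion, so is $N_n/N_k$.

**Examples.** The groups $\mathbb Z_p$ and $\mathbb Q_p$ are tame, via $G_k=p^k\mathbb Z_p$. Neither $\mathbb Z^\omega$ nor $(\mathbb Z(p)^{<\omega})^\omega$ is tame. To check this from (a) and (b), let $G=H^\omega$, let $(G_k)$ be any decreasing base of open subgroups, and fix $k$. Write $H_{\ge n}$ for the subgroup of elements whose first $n$ coordinates vanish. For some $n$ and some $m>k$,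
$$G_m\subseteq H_{\ge n+1}\subseteq H_{\ge n}\subseteq G_k ,$$
and $H_{\ge n}/G_m$ maps onto $H$. For $H=\mathbb Z$ this makes $G_k/G_m$ not torsion, so by (F3) some layer $G_j/G_{j+1}$ with $k\le j<m$ is not torsion. For $H=\mathbb Z(p)^{<\omega}$ the group $H_{\ge n}/G_m$ is infinite and killed by $p$, so by (F3) some such layer has infinitely many elements killed by $p$. As $k$ was arbitrary, (a), respectively (b), fails.

**(F4) Closure properties of $\mathcal T$.** A closed subgroup $C$ of $G\in\mathcal T$ is tame: if $(G_k)$ is a tame sequence for $G$, the groups $C\cap G_k$ form a base in $C$, and $(C\cap G_k)/(C\cap G_{k+1})$ embeds in $G_k/G_{k+1}$. If $G,G'\in\mathcal T$, then $G\times G'\in\mathcal T$ by the sequence $(G_k\times G'_k)$.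

A group $V\in\mathcal T$ is **universal** for $\mathcal T$ if every $G\in\mathcal T$ is topologically isomorphic to a closed subgroup of $V$. Does such a $V$ exist? It is known that the smaller class of tame *products* $\prod_nH_n$ of countable discrete groups contains a universal group. Each $G\in\mathcal N$ is isomorphic to a closed subgroup of some product of countable discrete groups, but this product may fail to be tame even when $G$ is.

Let $p_0<p_1<\cdots$ be the primes, write $P_i=\mathbb Z(p_i^\infty)$, put $E_m=\bigoplus_{i\ge m}P_i^{<\omega}$ (discrete), and let
$$U=\mathbb Q^{<\omega}\times\prod_{m\in\omega}E_m\times\prod_{i\in\omega}P_i^{\,\omega}. \tag{4}$$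

**Theorem 1.** $U\in\mathcal T$, and every $G\in\mathcal T$ is topologically isomorphic to a closed subgroup of $U$.

So a universal tame non-archimedean abelian Polish group exists.

**Theorem 2.** For $G\in\mathcal N$ the following are equivalent: (i) $G$ is tame; (ii) $G$ is isomorphic to a closed subgroup of $U$; (iii) $G$ is isomorphic to a closed subgroup of a tame group $\prod_nH_n$ with all $H_n$ countable discrete.

**Definition.** $I\in\mathcal N$ is **injective** if for every $G\in\mathcal N$ and every closed subgroup $C\le G$, each continuous homomorphism $C\to I$ extends to a continuous homomorphism $G\to I$.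

The discrete group $\mathbb Z$ is not injective: the map $2\mathbb Z\to\mathbb Z$, $2n\mapsto n$, does not extend to $\mathbb Z$. Every countable divisible group is injective, by Lemma B below.

**Theorem 3.**

1. $U$ is injective. A group $V\in\mathcal T$ is universal for $\mathcal T$ if and only if $V\cong U\times A$ for some $A\in\mathcal T$.
2. For $V\in\mathcal N$ the following are equivalent: $V$ is injective; $V$ is divisible and has a neighborhood base at $0$ of divisible open subgroups; $V\cong\prod_kH_k$ with $H_k$ countable discrete divisible. If such a $V$ is tame, then $V\times U\cong U$.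
3. Up to isomorphism, $U$ is the only injective universal group for $\mathcal T$. Injectivity cannot be weakened to divisibility: $U\times\mathbb Q_p$ is universal and divisible, but not isomorphic to $U$.

## Why neither $\prod_kG/N_k$ nor $\prod_kL_k$ will do

The first map to try is $x\mapsto(x+N_k)_k$ from $G$ to $\prod_kG/N_k$. It is always a topological embedding, so one may hope that the target is tame when $G$ is. Take
$$G=\mathbb Z(p)^{<\omega}\times\mathbb Z_p,\qquad N_0=G,\qquad N_k=\{0\}\times p^{k-1}\mathbb Z_p\ \ (k\ge1).$$
The layers are $L_0\cong\mathbb Z(p)^{<\omega}$ and $L_k\cong\mathbb Z(p)$ for $k\ge1$, so $G$ is tame. But $G/N_k\cong\mathbb Z(p)^{<\omega}\times\mathbb Z/p^{k-1}$ contains $\mathbb Z(p)^{<\omega}$ for every $k\ge1$. Thus $\prod_kG/N_k$ has a closed subgroup isomorphic to $(\mathbb Z(p)^{<\omega})^\omega$ and is not tame by (F4). No other filtration $(M_k)$ helps: for large $k$, $M_k\subseteq\{0\}\times\mathbb Z_p$, and then the elements $(a,0)+M_k$ again form a copy of $\mathbb Z(p)^{<\omega}$ in $G/M_k$. The infinite $p$-torsion of the one layer $L_0$ is repeated in every coordinate.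

The product $\prod_kL_k$ has the right size: for a tame filtration it is tame. What is missing now is a map. For $G=\mathbb Z_p$ and $N_k=p^k\mathbb Z_p$ we have $\prod_kL_k\cong\mathbb Z(p)^\omega$, a group killed by $p$. Every homomorphism from $\mathbb Z_p$ to it kills $p\mathbb Z_p$, so none is injective. The map $p^k\mathbb Z_p\to\mathbb Z(p)$ does not extend to $\mathbb Z_p$ when $k\ge1$.

Proposition 1 removes the second obstacle at the price of replacing $L_k$ by a divisible group $D_k$. For the size to stay right, $D_k$ must be torsion for $k\ge1$ and must have no more elements of order $p$ than $L_k$ has. The next fact says that this is possible.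

**(F5) Torsion groups in divisible groups.** Let $L$ be a countable torsion group, and for each prime $p$ let $r_p\le\omega$ be the dimension of $L[p]$ over $\mathbb Z/p$. Then $L$ embeds in $D=\bigoplus_p\mathbb Z(p^\infty)^{(r_p)}$, a countable divisible torsion group with $D[p]\cong L[p]$.

*Proof.* Let $L_p$ be the $p$-component of $L$, so that $L=\bigoplus_pL_p$ and $L_p[p]=L[p]$. The group $\mathbb Z(p^\infty)^{(r_p)}$ has $(\mathbb Z/p)^{(r_p)}$ as its subgroup of elements killed by $p$, so $L[p]$ embeds in it. Extend this embedding to a homomorphism $g:L_p\to\mathbb Z(p^\infty)^{(r_p)}$ by (F1a). If $\ker g\ne0$, some nonzero element of $\ker g$ has a multiple of order $p$, which lies in $\ker g\cap L[p]=0$; a contradiction. So $g$ is injective. Take the direct sum over $p$. $\square$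

For example, $\mathbb Z(p)^{<\omega}$ embeds in $\mathbb Z(p^\infty)^{<\omega}$, and any finite cyclic $p$-group embeds in the single group $\mathbb Z(p^\infty)$, as happened for the layers of $\mathbb Z_p$.

## The rows of $U$ and the absorption of tame divisible products

We first rearrange $U$. Distribute the countably many factors of $P_i^{\,\omega}$ over the indices $m>i$, writing $P_i^{\,\omega}=\prod_{m>i}P_i$. Collecting the factors with the same $m$ gives $U\cong\prod_{m\in\omega}W_m$ with
$$\begin{aligned}
W_0&=\mathbb Q^{<\omega}\oplus P_0^{<\omega}\oplus P_1^{<\omega}\oplus P_2^{<\omega}\oplus\cdots,\\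
W_1&=P_0\oplus P_1^{<\omega}\oplus P_2^{<\omega}\oplus\cdots,\\
W_2&=P_0\oplus P_1\oplus P_2^{<\omega}\oplus\cdots,
\end{aligned}$$
and in general
$$W_0=\mathbb Q^{<\omega}\oplus E_0,\qquad W_m=E_m\oplus\bigoplus_{i<m}P_i\quad(m\ge1). \tag{5}$$
(The sum over $i<m$ is finite, so it is a discrete group.)

**$U$ is tame.** Each $W_m$ is countable, so $U\in\mathcal N$. The groups $U_k=\prod_{m\ge k}W_m$ form a base at $0$, and $U_k/U_{k+1}\cong W_k$. For $k\ge1$ this is torsion. For $k>i$ the summand $E_k$ has no $p_i$-torsion, so $W_k[p_i]\cong\mathbb Z(p_i)$ is finite. So (a) and (b) hold.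

In $U$ the $p_i$-torsion is finite from row $i+1$ on. In another tame product it may become finite much later. Consider, for instance, $H_k=P_0^{<\omega}$ for $0\le k\le5$ and $H_k=P_0^{\,3}$ for $k\ge6$. The first six factors together are one countable discrete group, isomorphic to $P_0^{<\omega}$, and this fits in row $0$. The remaining factors give $\prod_{k\ge6}P_0^{\,3}\cong P_0^{\,\omega}$, which also occurs in (4). So $\prod_kH_k\cong P_0^{<\omega}\times P_0^{\,\omega}$. Multiplying finitely many discrete factors together erases the place where a prime becomes finite. The lemma does this for all primes at once.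

**Lemma A.** Let $A=\prod_{k\in\omega}H_k$, where each $H_k$ is countable, discrete and divisible, $H_k$ is torsion for $k\ge1$, and for each prime $p$, $H_k[p]$ is finite for all but finitely many $k$. Then $A\times U\cong U$. In particular $A$ is isomorphic to a closed subgroup of $U$.

**Step 1: split each factor at a threshold.** Choose $1\le n_0<n_1<\cdots$ such that $H_k[p_i]$ is finite whenever $k>n_i$, and put $n_{-1}=0$. For $k\ge1$, (F1c) gives $H_k\cong\bigoplus_iP_i^{(b_{k,i})}$ with $b_{k,i}\le\omega$, and $b_{k,i}<\omega$ if $k>n_i$. Write $H_k\cong X_k\oplus Y_k$ with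
$$X_k=\bigoplus_{i:\,n_i\ge k}P_i^{(b_{k,i})},\qquad Y_k=\bigoplus_{i:\,n_i<k}P_i^{(b_{k,i})}.$$

**Step 2: rearrange the parts past the threshold.** Since $n_i\to\infty$, only finitely many $i$ satisfy $n_i<k$, and for these $b_{k,i}$ is finite. So $Y_k$ is a finite product of discrete groups $P_i$. A product of such products may be regrouped freely:
$$\prod_{k\ge1}Y_k\cong\prod_iR_i,\qquad R_i=\prod_{k>n_i}P_i^{\,b_{k,i}} .$$
Here $R_i$ is a product of $\sum_{k>n_i}b_{k,i}\le\omega$ copies of $P_i$, so $R_i\times P_i^{\,\omega}\cong P_i^{\,\omega}$.

**Step 3: bunch the parts before the threshold.** Each $k\ge1$ lies in exactly one interval $n_{m-1}<k\le n_m$ with $m\in\omega$. For such $k$, $n_i\ge k$ holds exactly when $i\ge m$. Put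
$$F_m=\prod_{n_{m-1}<k\le n_m}X_k .$$
This is a *finite* product of countable discrete groups, so it is discrete, and $F_m\cong\bigoplus_{i\ge m}P_i^{(c_{m,i})}$ for some $c_{m,i}\le\omega$. Since $E_m=\bigoplus_{i\ge m}P_i^{(\omega)}$, we get $F_m\times E_m\cong E_m$.

**Step 4: put everything into $U$.** We have $A\cong H_0\times\prod_mF_m\times\prod_iR_i$, so
$$A\times U\cong\big(H_0\times\mathbb Q^{<\omega}\big)\times\prod_m\big(F_m\times E_m\big)\times\prod_i\big(R_i\times P_i^{\,\omega}\big)\cong\big(H_0\times\mathbb Q^{<\omega}\times E_0\big)\times\prod_{m\ge1}E_m\times\prod_iP_i^{\,\omega}.$$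
By (F1c), $H_0$ is a direct sum of at most countably many copies of $\mathbb Q$ and of each $P_i$, so $H_0\times\mathbb Q^{<\omega}\times E_0\cong\mathbb Q^{<\omega}\times E_0$. Hence $A\times U\cong U$. The factor $A\times\{0\}$ is closed in $A\times U$, which gives the last statement. $\square$

The bunching in Step 3 has to stop at each $n_m$, because an infinite product of the $X_k$ would not be discrete. And $Y_k$ must be kept out of $F_m$, because $E_m$ has no room for primes $p_i$ with $i<m$.

## Embedding a tame group in $U$

**Proof of Theorem 1.** That $U\in\mathcal T$ was shown above. Let $G\in\mathcal T$.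

**Step 1: choose divisible groups of controlled size.** Fix a tame filtration $(N_k)$ of $G$, as in (3). By (F1b) embed $L_0$ in a countable divisible group $D_0$. For $k\ge1$ the layer $L_k$ is countable and torsion; by (F5) embed it in a countable divisible torsion group $D_k$ with $D_k[p]\cong L_k[p]$ for all primes $p$.

**Step 2: embed $G$ in their product.** By Proposition 1, $G$ is topologically isomorphic to a closed subgroup of $\prod_kD_k$.

**Step 3: embed the product in $U$.** The groups $D_k$ satisfy the hypotheses of Lemma A: they are countable and divisible, torsion for $k\ge1$, and for each $p$ the group $D_k[p]\cong L_k[p]$ is finite for all but finitely many $k$. So $\prod_kD_k$ is isomorphic to a closed subgroup of $U$. A closed subgroup of a closed subgroup is closed, so $G$ is isomorphic to a closed subgroup of $U$. $\blacksquare$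

**Proof of Theorem 2.** (i)$\Rightarrow$(ii) is Theorem 1. (ii)$\Rightarrow$(iii) holds because $U\cong\prod_mW_m$ is a tame product of countable discrete groups. (iii)$\Rightarrow$(i) is (F4). $\blacksquare$

**Example.** For $G=\mathbb Z(p)^{<\omega}\times\mathbb Z_p$ and the filtration used above, $D_0=\mathbb Z(p^\infty)^{<\omega}$, while $D_k=\mathbb Z(p^\infty)$ for $k\ge1$. One may take $f_0(a,x)=a$, viewed in $\mathbb Z(p^\infty)^{<\omega}$, and $f_k(a,x)=x/p^k+\mathbb Z_p$ for $k\ge1$. The infinite torsion now occurs in coordinate $0$ only.

## A second embedding, built from the quotients $G/N_k$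

The failed map into $\prod_kG/N_k$ can also be repaired directly: keep a coordinate for each quotient, but let it be injective only on a part that is small enough. This gives another proof of Theorem 1, in which the thresholds of Lemma A already appear in the choice of maps.

Let $G_k=N_{k+1}$ for a tame filtration $(N_k)$ of $G$, so that all $G_k/G_{k+1}$ are torsion. By (F3) each $G_0/G_k$ is a countable torsion group. Choose $1\le n_0<n_1<\cdots$ with $(G_k/G_{k+1})[p_i]$ finite for all $k\ge n_i$. For $k>n_i$, (F3) shows that $(G_{n_i}/G_k)[p_i]$ is finite; let $r_{k,i}<\omega$ be its dimension. Let $H_0$ be a countable divisible group containing $G/G_0$, and for $k\ge1$ let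
$$H_k=\bigoplus_{i:\,n_i\ge k}P_i^{<\omega}\ \oplus\bigoplus_{i:\,n_i<k}P_i^{\,r_{k,i}} .$$
Lemma A applies to $\prod_kH_k$, since $H_k[p_i]$ is finite for $k>n_i$.

**The maps.** Write $B_p$ for the $p$-component of a torsion group $B$; homomorphisms of torsion groups respect these components. Let $\psi_0:G\to G/G_0\hookrightarrow H_0$. For $k\ge1$ define $\varphi_{k,i}$ on $(G_0/G_k)_{p_i}$ as follows. If $n_i\ge k$, it is an embedding into $P_i^{<\omega}$, by (F5). If $n_i<k$, take an embedding of the subgroup $(G_{n_i}/G_k)_{p_i}$ into $P_i^{\,r_{k,i}}$, by (F5), and extend it to $(G_0/G_k)_{p_i}$ by (F1a). The sum over $i$ of the $\varphi_{k,i}$ is a homomorphism $G_0/G_k\to H_k$. Extend it to $G/G_k\to H_k$ by (F1a), and let $\psi_k:G\to G/G_k\to H_k$, which is continuous.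

**Claim.** If $\psi_j(x)=0$ for all $j\le k$, then $x\in G_k$.

*Proof.* From $\psi_0(x)=0$ we get $x\in G_0$; this settles $k=0$. Let $k\ge1$ and let $y_i$ be the $p_i$-component of $x+G_k\in G_0/G_k$. From $\psi_k(x)=0$ we get $\varphi_{k,i}(y_i)=0$ for all $i$. If $n_i\ge k$, then $\varphi_{k,i}$ is injective and $y_i=0$. If $n_i<k$, put $j=n_i\in[1,k)$. The image of $y_i$ in $G_0/G_j$ is the $p_i$-component of $x+G_j$. It is killed by $\varphi_{j,i}$, since $\psi_j(x)=0$, and $\varphi_{j,i}$ is injective because $n_i\ge j$. So this image is $0$, which means $y_i\in(G_{n_i}/G_k)_{p_i}$. On that group $\varphi_{k,i}$ is injective, so $y_i=0$. All components of $x+G_k$ vanish, hence $x\in G_k$. $\square$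

As in Step 3 of Proposition 1, the Claim makes $(\psi_k)_k:G\to\prod_kH_k$ a topological embedding with closed image, and Lemma A puts $\prod_kH_k$ into $U$.

## Injectivity of products of divisible groups, and all universal groups

**Lemma B.** If $H_k$ ($k\in\omega$) are countable discrete divisible groups, then $\prod_kH_k$ is injective.

*Proof.* A map into a product extends if each coordinate does, so it suffices to extend a continuous homomorphism $f:C\to H$, where $C\le G\in\mathcal N$ is closed and $H$ is countable, discrete and divisible. The kernel of $f$ is open in $C$, so it contains $C\cap N$ for some open subgroup $N\le G$. Hence $f$ factors through $C/(C\cap N)\cong(C+N)/N\le G/N$. By (F1a) the resulting map $(C+N)/N\to H$ extends to $G/N\to H$. The composition $G\to G/N\to H$ extends $f$, and it is continuous because it kills $N$. $\square$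

**Proof of Theorem 3, part 1.** *$U$ is injective.* The rows $W_m$ in (5) are countable and divisible, so Lemma B applies to $U\cong\prod_mW_m$.

*Groups $U\times A$ are universal.* If $A\in\mathcal T$, then $U\times A\in\mathcal T$ by (F4), and it contains $U$ as a closed subgroup; so it is universal by Theorem 1.

*Every universal group has this form.* Let $V\in\mathcal T$ be universal. As $U\in\mathcal T$, there is a closed subgroup $U'\le V$ with $U'\cong U$. By injectivity of $U'$, the identity of $U'$ extends to a continuous homomorphism $r:V\to U'$. For $x\in V$ we have $r(x-r(x))=r(x)-r(x)=0$, so $x\mapsto(r(x),x-r(x))$ is a continuous homomorphism $V\to U'\times\ker r$. The map $(u,a)\mapsto u+a$ is continuous and inverse to it. Thus $V\cong U\times A$ with $A=\ker r$, and $A$ is closed in $V$, hence tame by (F4). $\blacksquare$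

## Injective groups are products of divisible groups

**Proof of Theorem 3, part 2.**

**Step 1: an injective group is divisible and has a base of divisible open subgroups.** Let $V\in\mathcal N$ be injective. Choose a countable base $(V_k)$ at $0$ of open subgroups and countable divisible groups $D_k\ge V/V_k$, and put $D=\prod_kD_k$. The map $x\mapsto(x+V_k)_k$ embeds $V$ topologically in $D$: if its $k$-th coordinate vanishes at $x$, then $x\in V_k$. The image is closed by (F2b), and we identify $V$ with it. By injectivity of $V$, the identity of $V$ extends to a continuous homomorphism $\pi:D\to V$. So $V=\pi(D)$ is divisible.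

Let $V'$ be an open subgroup of $V$. Then $\pi^{-1}(V')$ is open, so it contains $D_{\ge k}=\{d\in D:d_j=0\text{ for all }j<k\}$ for some $k$. The group $\pi(D_{\ge k})\subseteq V'$ is divisible, as an image of a divisible group. It contains $\pi(V\cap D_{\ge k})=V\cap D_{\ge k}$, which is an open subgroup of $V$, so it is open. Thus $V'$ contains a divisible open subgroup.

**Step 2: from such a base to a product.** Let $V$ be divisible with a base of divisible open subgroups. Put $V_0=V$ and choose inductively divisible open subgroups $V_{k+1}\subseteq V_k$ that form a base at $0$. This is a filtration of $V$, and its layers $H_k=V_k/V_{k+1}$ are countable and divisible, as quotients of divisible groups. So in Proposition 1 we may take $D_k=H_k$ and $\iota_k=\mathrm{id}$. Every $\iota_k$ is onto, and therefore $V\cong\prod_kH_k$.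

**Step 3: products are injective.** This is Lemma B. The three conditions are now equivalent.

It remains to show that $V\times U\cong U$ when $V$ is also tame. By Lemma A we only need a product decomposition whose factors have small torsion. Here the factors will be *quotients* of groups with small torsion. A quotient of a group can have more $p$-torsion than the group itself ($\mathbb Z[p]=0$, but $\mathbb Z/p\mathbb Z$ is killed by $p$). For $p$-groups this does not happen.

**Lemma C.** If $S$ is a $p$-group with $|S[p]|=p^r$ finite and $Q$ is a quotient of $S$, then $|Q[p]|\le p^r$.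

*Proof.* Let $F$ be a finite subgroup of $Q[p]$. Lift its elements to $S$ and let $S'$ be the subgroup they generate. It is a finitely generated $p$-group, hence finite, and it maps onto $F$. Multiplication by $p$ on $S'$ has kernel $S'[p]$ and image $pS'$, so $|S'/pS'|=|S'[p]|\le p^r$. Since $pF=0$, the map $S'\to F$ factors through $S'/pS'$, and $|F|\le p^r$. Every finite subset of $Q[p]$ lies in such an $F$, so $|Q[p]|\le p^r$. $\square$

(For finiteness of $Q[p]$ one may instead quote that a $p$-group with finite $S[p]$ satisfies the minimum condition on subgroups: Kuroš; Fuchs, *Infinite Abelian Groups* I, Thm. 25.1. The condition passes to quotients, and a vector space over $\mathbb Z/p$ with it is finite.)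

**Step 4: if $V$ is tame, then $V\times U\cong U$.** Let $(N_k)$ be a tame filtration of $V$. Put $V_0=V$, and for $k\ge1$ choose a divisible open subgroup $V_k\subseteq N_k\cap V_{k-1}$. The $V_k$ form a base, so Step 2 gives $V\cong\prod_kH_k$ with $H_k=V_k/V_{k+1}$ countable, discrete and divisible.

Let $k\ge1$ and choose $m>k$ with $N_m\subseteq V_{k+1}$. Then $N_m\subseteq V_{k+1}\subseteq V_k\subseteq N_k$, so $H_k$ is a quotient of $S=V_k/N_m$, and $S$ is a subgroup of $N_k/N_m$. The latter is torsion by (F3), so $S$ and $H_k$ are torsion. Now fix a prime $p$, and let $k$ be so large that $(N_j/N_{j+1})[p]$ is finite for all $j\ge k$. Then $(N_k/N_m)[p]$ is finite by (F3), hence $S[p]$ is finite. The surjection $S\to H_k$ of torsion groups maps the $p$-component of $S$ onto the $p$-component of $H_k$. By Lemma C, $H_k[p]$ is finite. This holds for all sufficiently large $k$, so Lemma A applies to $\prod_kH_k\cong V$ and gives $V\times U\cong U$. $\blacksquare$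

## Uniqueness of $U$, and the group $U\times\mathbb Q_p$

**Proof of Theorem 3, part 3.**

**Step 1: an injective universal group is isomorphic to $U$.** $U$ itself is universal by Theorem 1 and injective by part 1. Let $V\in\mathcal T$ be universal and injective. By part 1, $V\cong U\times A$ with $A\in\mathcal T$. The factor $A$ is injective: compose a map $C\to A$ with the inclusion $A\to U\times A$, extend to $G\to U\times A$, and compose with the projection to $A$. So $A$ is injective and tame, and part 2 gives $A\times U\cong U$. Hence $V\cong U$.

**Step 2: $U\times\mathbb Q_p$ is universal and divisible.** $\mathbb Q_p$ is tame via $G_k=p^k\mathbb Z_p$, since $|G_k/G_{k+1}|=p$. So $U\times\mathbb Q_p$ is universal by part 1. It is divisible because both factors are.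

**Step 3: $U\times\mathbb Q_p\not\cong U$.** The group $U$ has a base of divisible open subgroups, namely those corresponding to $U_k=\prod_{m\ge k}W_m$. We show that $U\times\mathbb Q_p$ has none. Otherwise some divisible open subgroup $O$ would be contained in the open subgroup $U\times\mathbb Z_p$. Its projection $T$ to $\mathbb Q_p$ is contained in $\mathbb Z_p$; it is open, since projections are open maps, and hence nonzero; and it is divisible, as an image of $O$. But then $T=p^nT\subseteq p^n\mathbb Z_p$ for every $n$, so $T\subseteq\bigcap_np^n\mathbb Z_p=\{0\}$, a contradiction. $\blacksquare$
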